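# Super nabla after $q\to q+1$, $t\to t+1$: Schur positivity up to size three and its failure in size four

## 1. Size two: two Macdonald polynomials and a geometric sum

We work with symmetric functions over $\mathbb{Q}(q,t)$. In degree $2$ there are two modified Macdonald polynomials,
$$\widetilde H_{2}=s_2+q\,s_{11},\qquad \widetilde H_{11}=s_2+t\,s_{11},$$
and they form a basis of the symmetric functions of degree $2$. Take $k\ge1$ further sets of variables $\mathcal Y=(\boldsymbol y_1,\dots,\boldsymbol y_k)$, put $\boldsymbol x_0=\boldsymbol x$ and $\boldsymbol x_i=\boldsymbol y_i$, and define a linear operator on the basis by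
$$\nabla_{\mathcal Y}\,\widetilde H_\mu(\boldsymbol x)=\prod_{i=0}^k\widetilde H_\mu(\boldsymbol x_i).$$
Apply it to $e_2(\boldsymbol x)$, substitute $q+1$ for $q$ and $t+1$ for $t$, and expand the result in products $\prod_i e_{\rho_i}(\boldsymbol x_i)$. What are the coefficients?

In size two we can just compute. Since $s_2=e_{11}-e_2$ and $s_{11}=e_2$, we have $\widetilde H_2=e_{11}+(q-1)e_2$ and $\widetilde H_{11}=e_{11}+(t-1)e_2$, hence
$$e_2=\frac{\widetilde H_2-\widetilde H_{11}}{q-t}.$$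
After the substitution, $q-t$ is unchanged, while $\widetilde H_2$ becomes $e_{11}+q\,e_2$ and $\widetilde H_{11}$ becomes $e_{11}+t\,e_2$. Therefore
$$\nabla_{\mathcal Y}(e_2)\big|_{q\to q+1,\,t\to t+1}=\frac{1}{q-t}\Bigl(\prod_{i=0}^k\bigl(e_{11}+q e_2\bigr)(\boldsymbol x_i)-\prod_{i=0}^k\bigl(e_{11}+t e_2\bigr)(\boldsymbol x_i)\Bigr)=\sum_{r=0}^{k+1}\frac{q^r-t^r}{q-t}\,E_r,$$
where $E_r$ is the sum, over the $r$-element subsets $S$ of $\{0,\dots,k\}$, of $\prod_{i\in S}e_2(\boldsymbol x_i)\prod_{i\notin S}e_{11}(\boldsymbol x_i)$. The coefficient is $0$ for $r=0$, and for $r\ge1$ it is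
$$\frac{q^r-t^r}{q-t}=q^{r-1}+q^{r-2}t+\dots+t^{r-1}=s_{(r-1)}(q,t).$$
For $k=1$ this reads $E_1+(q+t)E_2$. The coefficients are Schur polynomials in $q,t$, and the coefficient of $E_r$ does not depend on $k$.

What changes in larger size? Three things. First, $e_n$ becomes a combination of many $\widetilde H_\lambda$, with denominators more complicated than $q-t$. Second, there are more products $e_\rho$ than $e_2$ and $e_{11}$. Third, the coefficients of the shifted $\widetilde H_\lambda$ in these products are no longer the monomials $q$ and $t$. In "The super nabla operator" (arXiv:2303.00560, 2023), François Bergeron, Jim Haglund, Alessandro Iraci and Marino Romero state a conjecture that Schur positivity survives in every size. We shall prove that it survives in size three and fails in size four.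

## 2. The operators $\Xi$ and $\nabla_{\mathcal Y}$, the functions $E_{\boldsymbol\nu}$, and the statements

**Cells.** Each cell $c$ of the diagram of $\mu$ has coordinates $(i,j)$, with $i\ge0$ the row index and $j\ge0$ the column index. Put $a'(c)=j$ and $l'(c)=i$. The arm $a(c)$ is the number of cells in the row of $c$ with larger column index, and the leg $l(c)$ is the number of cells in the column of $c$ with larger row index. For example, in $\mu=31$ the cells $(0,0),(0,1),(0,2),(1,0)$ have $(a,l)=(2,1),(1,0),(0,0),(0,0)$.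

**Macdonald polynomials.** Let $\widetilde H_\mu=\widetilde H_\mu(\boldsymbol x;q,t)$ be the modified Macdonald polynomials, which form a basis of the ring of symmetric functions. With our convention $\widetilde H_{(n)}$ involves only $q$; for instance $\widetilde H_{21}=s_3+(q+t)s_{21}+qt\,s_{111}$. Put $B_\mu=\sum_{c\in\mu}q^{a'(c)}t^{l'(c)}$ and $M=(1-q)(1-t)$.

**Plethysm.** The only substitutions we need are these: $F[X/M]$ is obtained from $F$ by replacing each power sum $p_r$ by $p_r/((1-q^r)(1-t^r))$; $F[XY]$ by replacing $p_r$ by $p_r[X]p_r[Y]$; $F[XY/M]$ by doing both. Write $F^*=F[X/M]$. For example $e_1^*=e_1/M$.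

**The operators.** On symmetric functions of positive degree let
$$\Pi\,\widetilde H_\mu=\prod_{c\in\mu,\ c\ne(0,0)}\bigl(1-q^{a'(c)}t^{l'(c)}\bigr)\,\widetilde H_\mu,\qquad \Delta_{e_1}\widetilde H_\mu=B_\mu\widetilde H_\mu,\qquad \Xi F=M\,\Delta_{e_1}\Pi\,F^*.$$
For example $\Xi e_1=M\cdot 1\cdot1\cdot e_1/M=e_1$. In general $\Xi e_n=e_n$ for all $n\ge1$. We shall see this by hand for $n\le3$, and no proof below relies on it beyond that. The Super Nabla operator $\nabla_{\mathcal Y}$ is the linear operator with $\nabla_{\mathcal Y}\widetilde H_\mu(\boldsymbol x)=\widetilde H_\mu(\boldsymbol x)\widetilde H_\mu(\boldsymbol y_1)\cdots\widetilde H_\mu(\boldsymbol y_k)$.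

**The functions $E_{\boldsymbol\nu}$.** Let $\mathcal X=(\boldsymbol x_0,\dots,\boldsymbol x_k)=(\boldsymbol x,\boldsymbol y_1,\dots,\boldsymbol y_k)$. For a nonempty sequence $\boldsymbol\nu=(\nu^{(0)},\dots,\nu^{(\ell)})$ of partitions of $n$ write $\ell(\boldsymbol\nu)=\ell$. If $\ell>k$, then $E_{\boldsymbol\nu}(\mathcal X)=0$. If $\ell\le k$, put $\nu^{(i)}=1^n$ for $\ell<i\le k$ and
$$E_{\boldsymbol\nu}(\mathcal X)=\sum_\sigma\prod_{i=0}^k e_{\nu^{(i)}}(\boldsymbol x_{\sigma(i)}),$$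
where $\sigma$ runs over the permutations of $\{0,\dots,k\}$ with $\sigma(i)<\sigma(j)$ whenever $i<j$ and either $\nu^{(i)}=\nu^{(j)}$ or $i,j>\ell$. For the empty sequence, $\ell(\varnothing)=-1$ and $E_\varnothing=\prod_i e_{1^n}(\boldsymbol x_i)$.

The condition on $\sigma$ removes repetitions: each distinct way of placing the partitions on the sets of variables is counted once. For example, with three sets of variables,
$$E_{(21,21)}(\boldsymbol x,\boldsymbol y,\boldsymbol z)=e_{111}(\boldsymbol x)e_{21}(\boldsymbol y)e_{21}(\boldsymbol z)+e_{111}(\boldsymbol y)e_{21}(\boldsymbol x)e_{21}(\boldsymbol z)+e_{111}(\boldsymbol z)e_{21}(\boldsymbol x)e_{21}(\boldsymbol y).$$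
The $E_r$ of Section 1 is $E_{\boldsymbol\nu}$ for $r$ copies of the partition $(2)$. We write $((2,2)^N)$ for the sequence of $N$ copies of the partition $(2,2)$; for it, $\ell=N-1$.

**Schur positivity.** A polynomial in $q,t$ is Schur positive if it is a nonnegative integer combination of Schur polynomials in the two variables $q,t$. For $a\ge b\ge0$,
$$s_{(a,b)}(q,t)=\frac{q^{a+1}t^b-q^bt^{a+1}}{q-t}=(qt)^b\sum_{i+j=a-b}q^it^j. \tag{1}$$
These polynomials form a basis of the symmetric polynomials in $q,t$, and Schur polynomials with more than two rows vanish. For example $q+t=s_{(1)}$ is Schur positive, and $q^2-qt+t^2=s_{(2)}-2s_{(1,1)}$ is not.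

**The conjecture.** For any partition $\mu$, with $|\mu|=n$, there exist coefficients $c_{\mu,\boldsymbol\nu}(q,t)$, which are Schur-positive polynomials and do not depend on $k$, such that
$$\nabla_{\mathcal Y}(\Xi e_\mu(\boldsymbol x))\big|_{q\to q+1,\,t\to t+1}=\sum_{l\ge-1}\ \sum_{\ell(\boldsymbol\nu)=l}c_{\mu,\boldsymbol\nu}(q,t)\,E_{\boldsymbol\nu}(\mathcal X) \tag{2}$$
for every $k\ge1$. Here, for $l\ge0$, $\boldsymbol\nu$ runs over sequences $\nu^{(0)}\le\dots\le\nu^{(l)}$ in lexicographic order of partitions of $n$ all having first part larger than $1$; the term $l=-1$ is indexed by $\varnothing$.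

The conjecture is false. It fails for every $\mu\vdash4$ as soon as $k\ge11$, and it is true for $|\mu|\le3$ and all $k$, so $n=4$ is the smallest size at which it fails. In detail:

**Theorem A.** Let $\mu\vdash4$ and $k\ge11$. In the expansion of $\nabla_{\mathcal Y}(\Xi e_\mu)|_{q\to q+1,t\to t+1}$, the coefficient of $E_{\boldsymbol\nu}$ with $\boldsymbol\nu=((2,2)^{12})$ is uniquely determined. If it is a polynomial, then the coefficient in it of the Schur polynomial $s_{(11,10)}(q,t)$ is $-313\cdot\frac{4!}{\prod_i\mu_i!}<0$. So it is not a Schur-positive polynomial. In particular the conjecture fails for $\mu=(4)$, where $\Xi e_4=e_4$.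

**Theorem B.** For every $\mu\vdash4$ and every even $N\ge12$, the coefficient of $E_{((2,2)^N)}$ (visible for all $k\ge N-1$) is not a Schur-positive polynomial: the coefficient of $s_{(N-1,N-2)}(q,t)$ in it is negative.

**Theorem C.** For $|\mu|\le3$ the conjecture holds for all $k\ge1$.

No claim is made for $n\ge5$.

**Facts we take from the literature** (Macdonald, *Symmetric Functions and Hall Polynomials*, Ch. VI; Garsia–Haiman, J. Algebraic Combin. 5 (1996); see also Haglund's book *The q,t-Catalan numbers…*).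

* (F1) $e_n[XY/M]=\sum_{\lambda\vdash n}\widetilde H_\lambda[X]\widetilde H_\lambda[Y]/w_\lambda$, where $w_\lambda=\prod_{c\in\lambda}(q^{a}-t^{l+1})(t^{l}-q^{a+1})$.
* (F2) The Schur coefficients of $\widetilde H_\lambda$ lie in $\mathbb Z[q,t]$; $\langle\widetilde H_\lambda,s_n\rangle=1$; $\widetilde H_\lambda(\boldsymbol x;1,1)=e_1^n$; $\widetilde H_{\lambda'}(q,t)=\widetilde H_\lambda(t,q)$.
* (F3) The tables of $\widetilde H_\lambda$ for $|\lambda|\le4$, quoted when needed.

For $n=1$, (F1) says $e_1[XY/M]=e_1[X]e_1[Y]/M$, since $w_{(1)}=(1-t)(1-q)=M$.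

## 3. A closed formula for the coefficients

**Step 1: expand $\Xi e_\mu$ in the Macdonald basis.** The purpose is to get $\Xi e_\mu$ into the form on which $\nabla_{\mathcal Y}$ acts. Put
$$A_\lambda=\frac{M\,B_\lambda\prod_{c\ne(0,0)}(1-q^{a'}t^{l'})}{w_\lambda},\qquad K_{\mu\lambda}=\langle h_\mu,\widetilde H_\lambda\rangle .$$
The degree-$n$ part of $\prod_{i,j}(1+x_iy_j)$ is $e_n[XY]=\sum_{\mu\vdash n}e_\mu[X]m_\mu[Y]$. Replacing $X$ by $X/M$ gives $e_n[XY/M]=\sum_\mu e_\mu^*[X]\,m_\mu[Y]$. Pair with $h_\mu[Y]$, using that $h$ and $m$ are dual bases; by (F1),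
$$e_\mu^*=\sum_{\lambda\vdash n}\frac{K_{\mu\lambda}}{w_\lambda}\widetilde H_\lambda .$$
Apply $\Pi$, then $\Delta_{e_1}$, and multiply by $M$:
$$\Xi e_\mu=\sum_{\lambda\vdash n}A_\lambda K_{\mu\lambda}\widetilde H_\lambda . \tag{3}$$

For $n=2$: $w_2=(q-t)(1-q^2)\cdot(1-t)(1-q)$, $B_2=1+q$, and the product over $c\ne(0,0)$ is $1-q$, so $A_2=1/(q-t)$. Conjugating a partition exchanges $a\leftrightarrow l$ and $a'\leftrightarrow l'$, and each pair of factors of $w_\lambda$ is then exchanged by $q\leftrightarrow t$; hence in general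
$$A_{\lambda'}(q,t)=A_\lambda(t,q). \tag{4}$$
So $A_{11}=1/(t-q)$. Also $K_{(n)\lambda}=\langle s_n,\widetilde H_\lambda\rangle=1$, so (3) gives $\Xi e_2=(\widetilde H_2-\widetilde H_{11})/(q-t)=e_2$, as in Section 1.

**Step 2: expand the shifted $\widetilde H_\lambda$ in products of elementary functions.** Write
$$\widetilde H_\lambda(\boldsymbol x;q+1,t+1)=\sum_{\rho\vdash n}h_{\lambda,\rho}(q,t)\,e_\rho,\qquad \hat A_\lambda=A_\lambda(q+1,t+1),\qquad \hat K_{\mu\lambda}=K_{\mu\lambda}(q+1,t+1).$$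
By (F2), the $h_{\lambda,\rho}$ and $\hat K_{\mu\lambda}$ are polynomials in $q,t$.

**Lemma 1.** $h_{\lambda,1^n}=1$. For all $k$, the expansion (2) holds, uniquely for $\ell(\boldsymbol\nu)\le k$, with
$$c_{\mu,\boldsymbol\nu}=\sum_{\lambda\vdash n}\hat A_\lambda\,\hat K_{\mu\lambda}\prod_{i=0}^{\ell(\boldsymbol\nu)}h_{\lambda,\nu^{(i)}}\ \in\ \mathbb Q(q,t). \tag{5}$$

*Proof.* First, the coefficient of $e_{1^n}$. It is extracted, in degree $n$, by the ring homomorphism $\varphi$ with $\varphi(e_1)=1$ and $\varphi(e_i)=0$ for $i\ge2$. From $\sum_m h_mz^m=1/\sum_i e_i(-z)^i$ we get $\sum_m\varphi(h_m)z^m=1/(1-z)$, so $\varphi(h_m)=1$ for all $m\ge0$. Hence $\varphi(s_n)=\varphi(h_n)=1$. If $\lambda$ has at least two rows, look at $s_\lambda=\det(h_{\lambda_i-i+j})$. In the first row the indices are at least $\lambda_1\ge1$, in the second at least $\lambda_2-1\ge0$, so $\varphi$ turns both rows into rows of ones, and $\varphi(s_\lambda)=0$. Therefore $h_{\lambda,1^n}=\langle\widetilde H_\lambda,s_n\rangle|_{q+1,t+1}=1$.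

Next, apply $\nabla_{\mathcal Y}$ to (3) and substitute:
$$\nabla_{\mathcal Y}(\Xi e_\mu)\big|_{q\to q+1,\,t\to t+1}=\sum_\lambda\hat A_\lambda\hat K_{\mu\lambda}\prod_{i=0}^k\sum_\rho h_{\lambda,\rho}\,e_\rho(\boldsymbol x_i).$$
The coefficient of $\prod_ie_{\rho_i}(\boldsymbol x_i)$ is $\sum_\lambda\hat A_\lambda\hat K_{\mu\lambda}\prod_ih_{\lambda,\rho_i}$. Because $h_{\lambda,1^n}=1$, it depends only on the multiset of those $\rho_i$ that differ from $1^n$. Sort this multiset lexicographically into a sequence $\boldsymbol\nu$; its members have first part larger than $1$ and $\ell(\boldsymbol\nu)\le k$. As $E_{\boldsymbol\nu}$ contains each distinct arrangement of $\nu^{(0)},\dots,\nu^{(\ell)},1^n,\dots,1^n$ over $\boldsymbol x_0,\dots,\boldsymbol x_k$ exactly once, collecting terms gives (2) with (5). Finally, the products $\prod_ie_{\rho_i}(\boldsymbol x_i)$ are linearly independent, and the $E_{\boldsymbol\nu}$ with $\ell(\boldsymbol\nu)\le k$ are sums over disjoint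 nonempty sets of them. So these $E_{\boldsymbol\nu}$ are linearly independent and the coefficients are unique. $\square$

Existence, uniqueness and independence of $k$ are thus automatic over $\mathbb Q(q,t)$. What remains of the conjecture is the question whether the explicit sums (5) are Schur-positive polynomials.

**Step 3: reduce positivity to $\mu=(n)$.** For partitions $\mu,\rho$ of $n$ let $N_{\mu\rho}=\langle h_\mu,e_\rho\rangle$. This is the coefficient of $m_\mu$ in $e_\rho$, a number of $0$–$1$ matrices with prescribed row and column sums, so $N_{\mu\rho}\in\mathbb Z_{\ge0}$.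

**Lemma 2.** $c_{\mu,\boldsymbol\nu}=\sum_\rho N_{\mu\rho}\,c_{(n),\boldsymbol\nu\cup\rho}$, where $\boldsymbol\nu\cup\rho$ is $\boldsymbol\nu$ with $\rho$ inserted, and $\boldsymbol\nu\cup1^n:=\boldsymbol\nu$. Hence if all $c_{(n),\boldsymbol\nu}$ are Schur positive, so are all $c_{\mu,\boldsymbol\nu}$ with $\mu\vdash n$.

*Proof.* Pairing $\widetilde H_\lambda(\boldsymbol x;q+1,t+1)=\sum_\rho h_{\lambda,\rho}e_\rho$ with $h_\mu$ gives $\hat K_{\mu\lambda}=\sum_\rho N_{\mu\rho}h_{\lambda,\rho}$. Insert this in (5). Since $\hat K_{(n)\lambda}=1$ and $h_{\lambda,1^n}=1$, the factor $h_{\lambda,\rho}$ joins the product and yields $c_{(n),\boldsymbol\nu\cup\rho}$. $\square$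

For $n=2$ and $\mu=11$: $N_{11,11}=2$ and $N_{11,2}=1$. So for $r\ge1$ copies of $(2)$ the coefficient is $2s_{(r-1)}+s_{(r)}$, and for $r=0$ it is $s_{(0)}=1$. Directly, $\hat K_{11,2}=2+q$ and $\hat K_{11,11}=2+t$, and $\frac{(2+q)q^r-(2+t)t^r}{q-t}$ agrees.

**Theorem C for $n\le2$.** For $n=1$ there is no partition with first part larger than $1$; $A_{(1)}=1$, so $c_\varnothing=1$ and nothing else occurs. For $n=2$, Section 1 computed $c_{(2),\boldsymbol\nu}$, and Lemma 2 handles $\mu=11$.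

## 4. Size three: subtracting the symmetric term

Here we prove Theorem C for $n=3$. By Lemma 2 we may take $\mu=(3)$, so $\hat K_{(3)\lambda}=1$.

**Step 1: the inputs $h_{\lambda,\rho}$.** From the tables, $\widetilde H_3=s_3+(q+q^2)s_{21}+q^3s_{111}$ and $\widetilde H_{21}=s_3+(q+t)s_{21}+qt\,s_{111}$. With $s_3=e_{111}-2e_{21}+e_3$, $s_{21}=e_{21}-e_3$, $s_{111}=e_3$, the coefficients of $e_{21}$ and $e_3$ are
$$\widetilde H_3:\quad -2+q+q^2,\quad 1-q-q^2+q^3;\qquad \widetilde H_{21}:\quad -2+q+t,\quad 1-q-t+qt .$$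
After the shift, $\widetilde H_\lambda$ becomes $e_{111}+x_\lambda e_{21}+y_\lambda e_3$ with
$$(x_3,y_3)=(q^2+3q,\ q^3+2q^2),\qquad(x_{21},y_{21})=(q+t,\ qt),\qquad(x_{111},y_{111})=(t^2+3t,\ t^3+2t^2),$$
the last by $q\leftrightarrow t$.

**Step 2: the weights $\hat A_\lambda$.** We compute from the definition:
$$A_3=\frac{(1-q)(1-t)(1+q+q^2)(1-q)(1-q^2)}{(q^2-t)(1-q^3)(q-t)(1-q^2)(1-t)(1-q)}=\frac1{(q-t)(q^2-t)},$$
$$A_{21}=\frac{(1-q)(1-t)(1+q+t)(1-q)(1-t)}{(q-t^2)(t-q^2)(1-t)^2(1-q)^2}=\frac{1+q+t}{(q-t^2)(t-q^2)},\qquad A_{111}=\frac{1}{(t-q)(t^2-q)}.$$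
Moreover $A_3+A_{111}=\frac{(t^2-q)-(q^2-t)}{(q-t)(q^2-t)(t^2-q)}=\frac{-(1+q+t)}{(q^2-t)(t^2-q)}=-A_{21}$. Put
$$s=q^2+2q-t,\qquad s'=t^2+2t-q,$$
which are the shifts of $q^2-t$ and $t^2-q$. Then
$$\hat A_3=\frac1{(q-t)s},\qquad\hat A_{111}=\frac{-1}{(q-t)s'},\qquad\hat A_{21}=-\hat A_3-\hat A_{111}.$$
The inputs and the weights fit together:
$$x_3-x_{21}=s,\quad y_3-y_{21}=qs,\quad x_{111}-x_{21}=s',\quad y_{111}-y_{21}=ts' . \tag{6}$$
As a check, $\sum\hat A_\lambda=0$, $\sum\hat A_\lambda x_\lambda=\hat A_3s+\hat A_{111}s'=0$ and $\sum\hat A_\lambda y_\lambda=\hat A_3qs+\hat A_{111}ts'=1$, which says $\Xi e_3=e_3$.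

**Step 3: eliminate $\widetilde H_{21}$ and divide.** Let $\boldsymbol\nu$ consist of $\alpha$ copies of $(2,1)$ and $\beta$ copies of $(3)$, and put $F_\lambda=x_\lambda^\alpha y_\lambda^\beta$. By (5) and $\sum\hat A_\lambda=0$,
$$c_{(3),\boldsymbol\nu}=\hat A_3(F_3-F_{21})+\hat A_{111}(F_{111}-F_{21})=\frac{1}{q-t}\Bigl(\frac{F_3-F_{21}}{s}-\frac{F_{111}-F_{21}}{s'}\Bigr).$$
Exchanging $q$ and $t$ sends $F_3$ to $F_{111}$ and $s$ to $s'$, and fixes $F_{21}$. So, with $P=(F_3-F_{21})/s$,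
$$c_{(3),\boldsymbol\nu}=\frac{P(q,t)-P(t,q)}{q-t}. \tag{7}$$
Write $F_3-F_{21}=y_3^\beta(x_3^\alpha-x_{21}^\alpha)+x_{21}^\alpha(y_3^\beta-y_{21}^\beta)$, factor the differences of powers, and use (6):
$$P=y_3^\beta\sum_{m=0}^{\alpha-1}x_3^m(q+t)^{\alpha-1-m}+q(q+t)^\alpha\sum_{m=0}^{\beta-1}y_3^m(qt)^{\beta-1-m}.$$

**Step 4: read off positivity.** Both $x_3$ and $y_3$ are polynomials in $q$ alone with nonnegative integer coefficients. So $P$ is a nonnegative integer combination of terms $q^r(qt)^d(q+t)^m$ with $r,d,m\ge0$. In (7) such a term contributes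
$$\frac{q^r-t^r}{q-t}\,(qt)^d(q+t)^m,$$
which is $0$ for $r=0$ and $s_{(r-1)}\,s_{(1,1)}^d\,s_{(1)}^m$ for $r\ge1$. By the Littlewood–Richardson rule, a product of Schur polynomials is a nonnegative integer combination of Schur polynomials. Hence every $c_{(3),\boldsymbol\nu}$ is a Schur-positive polynomial; by Lemma 2, so is every $c_{\mu,\boldsymbol\nu}$ with $\mu\vdash3$; by Lemma 1 they do not depend on $k$. This proves Theorem C. $\blacksquare$

For example, $\boldsymbol\nu=(21,21)$ has $P=x_3+(q+t)=q^2+3q+(q+t)$, so $c_{(3),\boldsymbol\nu}=(q+t)+3=s_{(1)}+3s_{(0)}$.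

## 5. Size four: a negative sign in $h_{22,(2,2)}$

Try to repeat Section 4 for $n=4$. The argument had two ingredients: differences such as (6) that are divisible by the denominators, and inputs with nonnegative coefficients. Let us compute the inputs for $\rho=(2,2)$.

By the dual Jacobi–Trudi formula $s_\lambda=\det(e_{\lambda'_i-i+j})$,
$$\begin{aligned}s_4&=e_{1111}-3e_{211}+e_{22}+2e_{31}-e_4,\qquad & s_{31}&=e_{211}-e_{22}-e_{31}+e_4,\\ s_{22}&=e_{22}-e_{31},\qquad s_{211}=e_{31}-e_4,\qquad & s_{1111}&=e_4.\end{aligned}$$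
So the coefficient of $e_{22}$ in $\widetilde H_\lambda$ is $1-[s_{31}]\widetilde H_\lambda+[s_{22}]\widetilde H_\lambda$. The tables (F3) read
$$\begin{aligned}
\widetilde H_4&=s_4+(q+q^2+q^3)s_{31}+(q^2+q^4)s_{22}+(q^3+q^4+q^5)s_{211}+q^6s_{1111},\\
\widetilde H_{31}&=s_4+(q+q^2+t)s_{31}+(q^2+qt)s_{22}+(q^3+qt+q^2t)s_{211}+q^3t\,s_{1111},\\
\widetilde H_{22}&=s_4+(q+t+qt)s_{31}+(q^2+t^2)s_{22}+(qt+q^2t+qt^2)s_{211}+q^2t^2s_{1111},
\end{aligned}\tag{8}$$
and $\widetilde H_{211}$, $\widetilde H_{1111}$ follow by $q\leftrightarrow t$. Hence the coefficient of $e_{22}$ is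
$$\begin{aligned}
\lambda=4:&\quad 1-q-q^3+q^4=(q-1)^2(q^2+q+1),\\
\lambda=31:&\quad 1-q-t+qt=(1-q)(1-t),\\
\lambda=22:&\quad 1-q-t-qt+q^2+t^2 .
\end{aligned}$$
Now shift. In the last line the constant terms add to $0$, the terms in $q$ add to $-1-1+2=0$, and likewise for $t$. Writing $h_\lambda$ for $h_{\lambda,(2,2)}$,
$$h_4=q^2(q^2+3q+3),\quad h_{31}=h_{211}=qt,\quad h_{22}=q^2-qt+t^2,\quad h_{1111}=t^2(t^2+3t+3). \tag{9}$$

In (9) the argument of Section 4 stops: $h_{22}=q^2-qt+t^2$ has a negative coefficient, and Step 4 has nothing to work with. A negative input does not by itself make the sum (5) negative. We must find a place where the contribution of $(q^2-qt+t^2)^N$ is not outweighed by the others. The full rational functions (5) are unwieldy, so we look only at their component of lowest degree in $(q,t)$. There every factor becomes a product of linear forms or a quadratic form. Then we extract a single Schur coefficient, chosen so that three of the five shapes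 drop out.

## 6. The lowest-degree component of $c_{\mu,((2,2)^N)}$

**Step 1: the weights $A_\lambda$ in size four.** We need them exactly, first to find their leading parts and later in Section 9. From the definition:

* $\lambda=4$: the cells have $(a,l)=(3,0),(2,0),(1,0),(0,0)$, so
$$A_4=\frac{(1-q)(1-t)(1+q+q^2+q^3)(1-q)(1-q^2)(1-q^3)}{(q^3-t)(1-q^4)(q^2-t)(1-q^3)(q-t)(1-q^2)(1-t)(1-q)}=\frac1{(q-t)(q^2-t)(q^3-t)}.$$
* $\lambda=31$: the cells have $(a,l)=(2,1),(1,0),(0,0),(0,0)$, so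
$$A_{31}=\frac{(1-q)(1-t)(1+q+q^2+t)(1-q)(1-q^2)(1-t)}{(q^2-t^2)(t-q^3)(q-t)(1-q^2)(1-t)^2(1-q)^2}=\frac{1+q+q^2+t}{(q^2-t^2)(t-q^3)(q-t)}.$$
* $\lambda=22$: the cells have $(a,l)=(1,1),(0,1),(1,0),(0,0)$, and $B_{22}=(1+q)(1+t)$, so
$$A_{22}=\frac{(1-q)(1-t)(1+q)(1+t)(1-q)(1-t)(1-qt)}{(q-t^2)(t-q^2)(1-t^2)(t-q)(q-t)(1-q^2)(1-t)(1-q)}=\frac{-(1-qt)}{(q-t)^2(q-t^2)(t-q^2)}.$$
* By (4), $A_{211}$ and $A_{1111}$ are obtained from $A_{31}$ and $A_4$ by $q\leftrightarrow t$.

**Step 2: leading parts.** Replace $(q,t)$ by $(\varepsilon q,\varepsilon t)$ in $\hat A_\lambda$, that is, put $1+\varepsilon q$ and $1+\varepsilon t$ into $A_\lambda$, and expand in $\varepsilon$. A factor $q^i-t^j$ becomes $\varepsilon(iq-jt)+O(\varepsilon^2)$, the factor $1-qt$ becomes $-\varepsilon(q+t)+O(\varepsilon^2)$, and $1+q+q^2+t$ becomes $4+O(\varepsilon)$. Hence $\hat A_\lambda(\varepsilon q,\varepsilon t)=\varepsilon^{-3}(a_\lambda+O(\varepsilon))$ with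
$$a_4=\frac1{(q-t)(2q-t)(3q-t)},\qquad a_{31}=\frac{4}{2(q-t)(t-3q)(q-t)}=\frac{-2}{(q-t)^2(3q-t)},$$
$$a_{22}=\frac{q+t}{(q-t)^2(q-2t)(t-2q)},\qquad a_{211}=\frac{-2}{(q-t)^2(3t-q)},\qquad a_{1111}=\frac1{(t-q)(2t-q)(3t-q)}.$$
Likewise, by (9), $h_\lambda(\varepsilon q,\varepsilon t)=\varepsilon^2(g_\lambda+O(\varepsilon))$ with
$$g_4=3q^2,\qquad g_{31}=g_{211}=qt,\qquad g_{22}=q^2-qt+t^2,\qquad g_{1111}=3t^2 .$$
Finally, by (F2), $\hat K_{\mu\lambda}(0,0)=\langle h_\mu,e_1^4\rangle=\frac{4!}{\prod_i\mu_i!}$, the same number for every $\lambda$.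

**Step 3: assemble.** For $\boldsymbol\nu=((2,2)^N)$, formula (5) gives
$$c_{\mu,\boldsymbol\nu}(\varepsilon q,\varepsilon t)=\varepsilon^{2N-3}\Bigl(\tfrac{4!}{\prod_i\mu_i!}\,L_N(q,t)+O(\varepsilon)\Bigr),\qquad L_N=\sum_{\lambda\vdash4}a_\lambda g_\lambda^N . \tag{10}$$
Suppose $c_{\mu,\boldsymbol\nu}$ is a polynomial. Comparing coefficients of $\varepsilon^{2N-3}$, its homogeneous component of degree $2N-3$ is $\frac{4!}{\prod_i\mu_i!}L_N$, so $L_N$ is a polynomial. Moreover $c_{\mu,\boldsymbol\nu}$ is symmetric in $q,t$: exchanging the variables in (5) replaces $\lambda$ by $\lambda'$ in $\hat A_\lambda,\hat K_{\mu\lambda},h_\lambda$. So it is a combination of Schur polynomials. For $N\ge2$, the partition $(N-1,N-2)$ has size $2N-3$, and the coefficient of $s_{(N-1,N-2)}$ in $c_{\mu,\boldsymbol\nu}$ is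
$$\frac{4!}{\prod_i\mu_i!}\,C_N,\qquad C_N:=\text{the coefficient of } s_{(N-1,N-2)}\text{ in }L_N. \tag{11}$$

**Step 4: turn $C_N$ into a coefficient in one variable.** By (1), $(q-t)s_{(a,b)}=q^{a+1}t^b-q^bt^{a+1}$. The monomial $q^Nt^{N-2}$ has larger exponent in $q$, so it occurs only for $(a,b)=(N-1,N-2)$, with coefficient $1$. Since $(q-t)L_N$ is homogeneous of degree $2N-2$, we may set $q=1$, $t=\tau$:
$$C_N=[q^Nt^{N-2}]\,(q-t)L_N=[\tau^{N-2}]\,(1-\tau)L_N(1,\tau).$$
The denominators of all $(1-\tau)a_\lambda(1,\tau)$ are nonzero at $\tau=0$, so each of the five terms may be expanded separately as a power series in $\tau$. The terms for $31$ and $211$ contain $g_\lambda^N=\tau^N$ and the term for $1111$ contains $3^N\tau^{2N}$, so none of them reaches $\tau^{N-2}$. Only $\lambda=4$ and $\lambda=22$ remain: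
$$C_N=[\tau^{N-2}]\Bigl\{\frac{3^N}{(2-\tau)(3-\tau)}-(1-\tau+\tau^2)^N\,G(\tau)\Bigr\}, \tag{12}$$
$$G(\tau)=\frac{1+\tau}{(1-\tau)(1-2\tau)(2-\tau)}=\frac{2}{1-2\tau}-\frac{2}{1-\tau}+\frac1{2-\tau}.$$
The partial fractions come from evaluating at $\tau=\frac12,1,2$: $\frac{3/2}{(1/2)(3/2)}=2$, $\frac{2}{(-1)(1)}=-2$, $\frac{3}{(-1)(-3)}=1$. So $[\tau^m]G=2^{m+1}-2+2^{-m-1}$ for $m\ge0$.

The number $C_N$ is defined by (12) for every $N\ge2$, whether or not anything is a polynomial. When $c_{\mu,\boldsymbol\nu}$ is a polynomial, (11) applies.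

## 7. A formula for $C_N$ through the coefficients of $(\tau-1+\tau^{-1})^N$

The aim is to trade the truncated sum in (12) for one full evaluation plus a well-behaved remainder. Let $N\ge2$ and write
$$(\tau-1+\tau^{-1})^N=\sum_{r\in\mathbb Z}b_r\tau^r,\qquad\text{so}\quad b_r=[\tau^{N+r}](1-\tau+\tau^2)^N,\quad b_r=b_{-r}.$$

**Step 1: the product with $G$.** The coefficient of $\tau^{N-2}$ pairs $[\tau^{N-r}](1-\tau+\tau^2)^N=b_{-r}=b_r$ with $[\tau^{r-2}]G$, for $r\ge2$:
$$[\tau^{N-2}](1-\tau+\tau^2)^NG=\sum_{r\ge2}b_r\bigl(2^{r-1}-2+2^{1-r}\bigr).$$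

**Step 2: evaluate the three sums.** Setting $\tau=1$ and $\tau=2$ gives $\sum_{r\in\mathbb Z}b_r=1$ and $\sum_{r\in\mathbb Z}b_r2^r=(\tfrac32)^N$. Let $\Sigma=\sum_{r\ge1}b_r2^{-r}$. By symmetry $\sum_{r\in\mathbb Z}b_r2^r=b_0+\sum_{r\ge1}b_r2^r+\Sigma$, so
$$\sum_{r\ge2}b_r2^r=(\tfrac32)^N-b_0-2b_1-\Sigma,\qquad\sum_{r\ge2}b_r=\tfrac12(1-b_0-2b_1),\qquad\sum_{r\ge2}b_r2^{-r}=\Sigma-\tfrac12b_1 .$$
Taking $\frac12$ times the first, $-2$ times the second and $2$ times the third, the $b_1$ terms cancel ($-1+2-1=0$) and we get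
$$[\tau^{N-2}](1-\tau+\tau^2)^NG=\tfrac12(\tfrac32)^N-1+\tfrac12b_0+\tfrac32\Sigma .$$

**Step 3: the other term.** Since $\frac1{(2-\tau)(3-\tau)}=\frac1{2-\tau}-\frac1{3-\tau}$, the first term of (12) contributes $3^N(2^{-(N-1)}-3^{-(N-1)})=2(\tfrac32)^N-3$. Subtracting,
$$C_N=\left(\tfrac32\right)^{N+1}-2-I_N,\qquad I_N:=\tfrac12b_0+\tfrac32\sum_{r\ge1}b_r2^{-r}. \tag{13}$$

**Small values by hand.** For $N=2$: $b_0,b_1,b_2=3,-2,1$, so $I_2=\frac32-\frac98=\frac38$ and $C_2=\frac{27}8-2-\frac38=1$. For $N=3$: $b_0,\dots,b_3=-7,6,-3,1$, so $I_3=-\frac72+\frac{57}{16}=\frac1{16}$ and $C_3=\frac{81}{16}-2-\frac1{16}=3$. Both are positive: short sequences show no failure in this coefficient. To see what happens for large $N$ we need to understand the size of $I_N$.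

**An integral for $I_N$.** At $\tau=e^{i\theta}$ the Laurent polynomial $\tau-1+\tau^{-1}$ equals $2\cos\theta-1$, so
$$b_r=\frac1{2\pi}\int_{-\pi}^{\pi}(2\cos\theta-1)^N\cos r\theta\,d\theta .$$
The Poisson kernel $1+2\sum_{r\ge1}\varrho^r\cos r\theta=\frac{1-\varrho^2}{1-2\varrho\cos\theta+\varrho^2}$ at $\varrho=\frac12$ is $\frac{3}{5-4\cos\theta}$. Hence
$$\tfrac12+\tfrac32\sum_{r\ge1}2^{-r}\cos r\theta=-\tfrac14+\tfrac34\cdot\frac{3}{5-4\cos\theta}=\frac{-5+4\cos\theta+9}{4(5-4\cos\theta)}=\frac{1+\cos\theta}{5-4\cos\theta},$$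
and, the series converging uniformly,
$$I_N=\frac1{2\pi}\int_{-\pi}^{\pi}(2\cos\theta-1)^N\,\frac{1+\cos\theta}{5-4\cos\theta}\,d\theta . \tag{14}$$

The weight in (14) is nonnegative. For $N=0$ the definition in (13) gives $I_0=\frac12$, because then $b_0=1$ and all other $b_r$ vanish. So, for even $N$, $2I_N$ is the $N$-th absolute moment of $2\cos\theta-1$ for a probability measure. As $N$ grows, the $N$-th root of this moment tends to the essential supremum of $|2\cos\theta-1|$, which is $3$, approached near $\theta=\pi$. The competing term in (13) grows only like $(\frac32)^N$. So $C_N$ must become negative for large even $N$; what is left is to find an explicit $N$.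

## 8. Twelve copies of $(2,2)$: the value $C_{12}=-313$

**Step 1: the coefficients $b_r$.** Let $T^{(m)}_j=[x^j](1+x+x^2)^m$. Substituting $\tau=-x$ gives $b_r=(-1)^{N+r}T^{(N)}_{N+r}$. The rows are symmetric and satisfy $T^{(m)}_j=T^{(m-1)}_j+T^{(m-1)}_{j-1}+T^{(m-1)}_{j-2}$. Here are the rows from $m=3$ on, each up to its middle entry $j=m$:
$$\begin{aligned}
m=3:&\ 1,3,6,7\\
m=4:&\ 1,4,10,16,19\\
m=5:&\ 1,5,15,30,45,51\\
m=6:&\ 1,6,21,50,90,126,141\\
m=7:&\ 1,7,28,77,161,266,357,393\\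
m=8:&\ 1,8,36,112,266,504,784,1016,1107\\
m=9:&\ 1,9,45,156,414,882,1554,2304,2907,3139\\
m=10:&\ 1,10,55,210,615,1452,2850,4740,6765,8350,8953\\
m=11:&\ 1,11,66,275,880,2277,4917,9042,14355,19855,24068,25653\\
m=12:&\ 1,12,78,352,1221,3432,8074,16236,28314,43252,58278,69576,73789
\end{aligned}$$
As a check, the full row $m=12$ sums to $73789+2\cdot228826=531441=3^{12}$.

**Step 2: $N=10$, for comparison.** From the row $m=10$,
$$\begin{aligned}1024\,\Sigma={}&-4275200+1731840-606720+182400-46464+9840\\&-1680+220-20+1=-3005783,\end{aligned}$$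
so $I_{10}=\frac{8953}{2}-\frac{3\cdot3005783}{2048}=\frac{9167872-9017349}{2048}=\frac{150523}{2048}$, and $C_{10}=\frac{177147-150523}{2048}-2=13-2=11$. This coefficient is still positive at $N=10$.

**Step 3: $N=12$.** Read the row $m=12$ from the right: $b_0=73789$, $b_1=-69576$, $b_2=58278$, and so on with alternating signs down to $b_{12}=1$. Then
$$\begin{aligned}4096\,\Sigma={}&-142491648+59676672-22145024+7248384-2078208+516736\\&-109824+19536-2816+312-24+1=-99365903,\end{aligned}$$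
$$I_{12}=\frac{73789}{2}-\frac{3\cdot99365903}{8192}=\frac{302239744-298097709}{8192}=\frac{4142035}{8192},$$
$$C_{12}=\frac{1594323-4142035}{8192}-2=-311-2=-313,$$
where $1594323=3^{13}$ and $8192=2^{13}$.

**Step 4: proof of Theorem A.** Let $\mu\vdash4$, $k\ge11$ and $\boldsymbol\nu=((2,2)^{12})$, so $\ell(\boldsymbol\nu)=11\le k$. By Lemma 1 the coefficient of $E_{\boldsymbol\nu}$ is uniquely determined and equals $c_{\mu,\boldsymbol\nu}$ of (5). If it is a polynomial, then by (11) the coefficient of $s_{(11,10)}(q,t)$ in it is $-313\cdot\frac{4!}{\prod_i\mu_i!}<0$. Since the Schur polynomials $s_{(a,b)}(q,t)$ are linearly independent, it is not Schur positive. So the conjecture fails for every $\mu\vdash4$, in particular for $\mu=(4)$, where $\Xi e_4=e_4$. $\blacksquare$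

## 9. The coefficients $c_{\mu,((2,2)^N)}$ have no poles

Theorem A is conditional in form ("if it is a polynomial"), and this is enough to refute the conjecture. Theorem B speaks of a Schur coefficient "in" $c_{\mu,((2,2)^N)}$; the following lemma shows that this always makes sense.

**Lemma 3.** For every $\mu\vdash4$ and $N\ge0$, $c_{\mu,((2,2)^N)}$ is a polynomial in $q,t$ with rational coefficients.

*Proof.* It suffices to treat the unshifted sum $S=\sum_{\lambda\vdash4}A_\lambda F_\lambda$, where $F_\lambda=K_{\mu\lambda}\,u_\lambda^N$ and $u_\lambda$ is the coefficient of $e_{22}$ in $\widetilde H_\lambda$; shifting variables keeps polynomials polynomials. By Section 6, Step 1, $S$ is a polynomial divided by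
$$(q-t)^2\,(q+t)\,(q^2-t)\,(q^3-t)\,(t^2-q)\,(t^3-q),$$
a product of powers of distinct irreducible polynomials. We show that each cancels. Since $F_\lambda$ is a polynomial expression in the Schur coefficients of $\widetilde H_\lambda$, any coincidence of two $\widetilde H_\lambda$ on a curve gives the same coincidence of the $F_\lambda$. Comparing the lines of (8) coefficient by coefficient:

* on $t=q^3$, $\widetilde H_4=\widetilde H_{31}$;
* on $t=q^2$, $\widetilde H_4=\widetilde H_{22}$;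
* on $t=-q$, $\widetilde H_{31}=\widetilde H_{211}$: both have coefficients $1,\ q^2,\ 0,\ -q^2,\ -q^4$;
* on $t=q$, $\widetilde H_{31}=\widetilde H_{22}=\widetilde H_{211}$: all have coefficients $1,\ 2q+q^2,\ 2q^2,\ q^2+2q^3,\ q^4$.

*The factor $q^3-t$* occurs, to first order, only in $A_4$ and $A_{31}$. At $t=q^3$, using $1+q+q^2+q^3=\frac{1-q^4}{1-q}$,
$$(q^3-t)A_4=\frac1{(q-q^3)(q^2-q^3)}=\frac1{q^3(1-q)(1-q^2)},\qquad(q^3-t)A_{31}=\frac{-(1-q^4)/(1-q)}{q^2(1-q^4)\,q(1-q^2)}=\frac{-1}{q^3(1-q)(1-q^2)} .$$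
Since $F_4=F_{31}$ there, $(q^3-t)S$ vanishes on $t=q^3$, and the factor cancels.

*The factor $q^2-t$* occurs, to first order, only in $A_4$ and $A_{22}$. At $t=q^2$,
$$(q^2-t)A_4=\frac{1}{(q-q^2)(q^3-q^2)}=\frac{-1}{q^3(1-q)^2},\qquad(q^2-t)A_{22}=\frac{1-q^3}{(q-q^2)^2(q-q^4)}=\frac1{q^3(1-q)^2},$$
and $F_4=F_{22}$ there. So this factor cancels. By $q\leftrightarrow t$, the factors $t^3-q$ and $t^2-q$ cancel too.

*The factor $q+t$* occurs, to first order, only in $A_{31}$ and $A_{211}$. At $t=-q$ both numerators $1+q+q^2+t$ and $1+t+t^2+q$ equal $1+q^2$, and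
$$(q+t)A_{31}=\frac{1+q^2}{4q^2(-q-q^3)}=\frac{-1}{4q^3},\qquad(q+t)A_{211}=\frac{1+q^2}{4q^2(q+q^3)}=\frac{1}{4q^3},$$
and $F_{31}=F_{211}$ there. So this factor cancels.

*The factor $(q-t)^2$.* By what has been shown, $R=(q-t)^2S$ is a polynomial. It is symmetric in $q,t$, by (4) and (F2). At $t=q$ the terms for $4$ and $1111$ vanish, and $F_{31}=F_{22}=F_{211}$. The values of $(q-t)^2A_{31}$ and $(q-t)^2A_{211}$ are both $\frac{(1+q)^2}{2q(q-q^3)}$, with sum $\frac{1+q}{q^2(1-q)}$; the value of $(q-t)^2A_{22}$ is $\frac{-(1-q^2)}{(q-q^2)^2}=\frac{-(1+q)}{q^2(1-q)}$. The total is $0$, so $R$ vanishes at $t=q$ and is divisible by $q-t$. The quotient $R/(q-t)$ is an antisymmetric polynomial, so it is divisible by $q-t$ again. Hence $S=R/(q-t)^2$ is a polynomial. $\square$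

Thus (11) applies for every $N\ge2$: the coefficient of $s_{(N-1,N-2)}$ in $c_{\mu,((2,2)^N)}$ is $\frac{4!}{\prod_i\mu_i!}C_N$.

## 10. All even $N\ge12$: moments of $2\cos\theta-1$

To prove Theorem B we have to show $C_N<0$ for every even $N\ge12$. By (13) it is enough to show $I_N>(\tfrac32)^{N+1}$, and the number $I_{12}$ is already known.

**Step 1: propagate from $12$ to $N$.** Let $\mathbb P$ be the probability measure on $[-\pi,\pi]$ with density $\frac{1}{\pi}\cdot\frac{1+\cos\theta}{5-4\cos\theta}$; its total mass is $2I_0=1$, and its density is nonnegative. By (14), for even $N$,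
$$2I_N=\int|2\cos\theta-1|^N\,d\mathbb P .$$
For even $N\ge12$ the function $u\mapsto u^{N/12}$ is convex on $[0,\infty)$. Jensen's inequality, applied to $u=|2\cos\theta-1|^{12}$, gives
$$2I_N\ge(2I_{12})^{N/12}.$$

**Step 2: compare with $(\frac32)^{N+1}$.** From Section 8,
$$2I_{12}=\frac{4142035}{4096}>\frac{3720087}{4096}=7\cdot\frac{531441}{4096}=7\left(\tfrac32\right)^{12}.$$
Therefore, since $N/12\ge1$,
$$I_N\ \ge\ \tfrac12\cdot7^{N/12}\left(\tfrac32\right)^N\ \ge\ \tfrac72\left(\tfrac32\right)^N\ >\ \left(\tfrac32\right)^{N+1}.$$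

**Step 3: conclude.** By (13), $C_N<-2<0$. By (11) and Lemma 3, the coefficient of $s_{(N-1,N-2)}(q,t)$ in $c_{\mu,((2,2)^N)}$ is $\frac{4!}{\prod_i\mu_i!}C_N<0$. By Lemma 1, $c_{\mu,((2,2)^N)}$ is the coefficient of $E_{((2,2)^N)}$ for all $k\ge N-1$. So this coefficient is not a Schur-positive polynomial, which proves Theorem B. $\blacksquare$
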